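# Square-free quadratic sets with a PBW algebra: two counts in degree three

## The polynomial ring as first guess, tested on one, two and three letters

Take $n$ letters and impose $\binom n2$ relations, each of which identifies two words of length $2$, in such a way that no square $xx$ takes part and every other word of length $2$ takes part exactly once. The polynomial ring $\mathbf k[x_1,\dots,x_n]$ is of this kind, with relations $x_jx_i=x_ix_j$. We ask about algebras of this shape for which, in addition, the relations form a Gröbner basis: must they grow like a polynomial ring, and must they have finite global dimension? The first guess is yes, since there are as many relations as in the polynomial ring. Let us make the terms precise and test the guess.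

**Definition (quadratic set).** Let $X$ be a nonempty set and $r:X\times X\to X\times X$ a bijection. The pair $(X,r)$ is a *quadratic set*. We write
$$r(x,y)=({}^xy,\,x^y)=(\lambda_x(y),\rho_y(x)).$$
It is *nondegenerate* if every $\lambda_x$ and every $\rho_y$ is a bijection of $X$. It is *square-free* if $r(x,x)=(x,x)$ for all $x$.

The flip $r(x,y)=(y,x)$ is nondegenerate and square-free; all $\lambda_x$ and $\rho_y$ are the identity. On $X=\{1,2\}$ with $\sigma$ the transposition, the map $r(x,y)=(\sigma(y),\sigma(x))$ is nondegenerate but not square-free, since $r(1,1)=(2,2)$.

**Definition (monoid, algebra, 2-cancellative).** The monoid $S=S(X,r)$ has generators $X$ and relations $xy=zt$ whenever $r(x,y)=(z,t)$. Two words of length $2$ are equal in $S$ exactly when they lie in the same $r$-orbit of $X^2$. For a field $\mathbf k$, the algebra is $A=A(\mathbf k,X,r)=\mathbf k\langle X\rangle/(\mathbf R(r))$, where $\mathbf R(r)$ is the set of all $xy-zt$ with $r(x,y)=(z,t)$. The set $(X,r)$ is *2-cancellative* if in $S$ each of $xy=xz$ and $yx=zx$ implies $y=z$.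

For the flip, $S$ is the free commutative monoid, $A$ is the polynomial ring, and cancellation holds. If on $X=\{1,2\}$ we let $r$ exchange $(1,1)$ with $(1,2)$ and fix the other two pairs, then $11=12$ in $S$ and cancellation fails.

**Definition (PBW, polynomial growth).** Given an enumeration $X=\{x_1,\dots,x_n\}$, order words by the degree-lexicographic order with $x_1<\dots<x_n$: words of equal length are compared at the first letter from the left where they differ. The algebra $A$ is *PBW* if for some enumeration $\mathbf R(r)$ is a Gröbner basis for this order. It has *polynomial growth* if $\dim_{\mathbf k}\bigoplus_{m\le N}A_m$ is bounded above by a polynomial in $N$.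

Recall what the Gröbner condition says. Each nonzero relation has a larger word, its *leading word*. A word is *normal* if it contains no leading word of a relation as a subword. Replacing leading words by the smaller words of their relations shows that the normal words always span $A$; $\mathbf R(r)$ is a Gröbner basis exactly when the normal words are linearly independent, hence a basis of $A$. Bergman's Diamond Lemma (Adv. Math. 29 (1978)) gives a test. When the leading words are distinct words of length $2$, the ambiguities are the words $xyz$ with $xy$ and $yz$ both leading. If for each of them the two ways to start rewriting can be continued to the same result, then $\mathbf R(r)$ is a Gröbner basis.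

Here is the question, from Tatiana Gateva-Ivanova, "A combinatorial approach to noninvolutive set-theoretic solutions of the Yang-Baxter equation", arXiv:1808.03938 (2018).

**Question.** Let $(X,r)$ be a 2-cancellative nondegenerate quadratic set of finite order $n$, and suppose that $A$ is PBW. (i) Is it true that if $(X,r)$ is square-free then $A$ has polynomial growth? An equivalent question: (ii) Is it true that if $(X,r)$ is square-free then $A$ has finite global dimension?

One given fact is used throughout: if $(X,r)$ is nondegenerate of finite order, 2-cancellative (or square-free), and $A$ is PBW, then $r^2=\mathrm{id}$. So in the Question we may work under the following assumption.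

**Standing assumption (S).** $X$ is finite with $|X|=n$, and $(X,r)$ is nondegenerate, square-free, and $r^2=\mathrm{id}$.

Everything rests on a small observation about $X^2$.

**Lemma 1.** Assume (S). If $x\neq y$ and $r(x,y)=(z,t)$, then $z\ne x$, $t\neq y$ and $z\ne t$. Hence $r$ fixes exactly the diagonal of $X^2$, and all other $r$-orbits have exactly two elements.

*Proof.* Square-freeness says $\lambda_x(x)=x$ and $\rho_y(y)=y$. Since $\lambda_x$ is injective and $y\ne x$, we get $z=\lambda_x(y)\neq x$. Since $\rho_y$ is injective and $x\neq y$, we get $t=\rho_y(x)\ne y$. If $z=t$, then $r(z,z)=(z,z)=r(x,y)$, so $x=y=z$ because $r$ is injective, a contradiction. Thus $r$ moves every off-diagonal pair, and it fixes the diagonal; since $r^2=\mathrm{id}$, an orbit that is not a fixed point has two elements. $\square$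

In particular there are $\binom n2$ nontrivial relations, as announced. Also, 2-cancellativity is automatic under (S): two different words in one orbit differ in both letters.

Now the tests. We name the letters $1,2,\dots,n$ and write words without separators.

For $n=1$ we have $A=\mathbf k[x]$. For $n=2$, each $\lambda_x$ fixes $x$, so it is the identity. Then $r(1,2)$ has first letter $2$, and by Lemma 1 its second letter is not $2$; so $r$ is the flip and $A=\mathbf k[x_1,x_2]$.

For $n=3$, each $\lambda_x$ fixes $x$, so it is the identity or the transposition of the other two letters. Because $r^2=\mathrm{id}$, the maps $\lambda$ determine $r$: if $r(x,y)=(z,t)$, then $r(z,t)=(x,y)$, so $\lambda_z(t)=x$, that is,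
$$r(x,y)=\bigl(z,\ \lambda_z^{-1}(x)\bigr),\qquad z=\lambda_x(y). \tag{1}$$
Suppose two of the maps are nontrivial, say $\lambda_1=(2\,3)$ and $\lambda_2=(1\,3)$.

* If $\lambda_3=\mathrm{id}$, then (1) gives $r(2,1)=(3,2)$ and $r(3,1)=(1,2)$. So $\rho_1(2)=\rho_1(3)=2$, contrary to nondegeneracy.
* If $\lambda_3=(1\,2)$, then (1) gives $r(2,1)=(3,1)$. So $\rho_1(2)=1=\rho_1(1)$, again a contradiction.

So at most one $\lambda_x$ is nontrivial. If none is, then (1) gives the flip. Otherwise, after renaming, $\lambda_1=(2\,3)$, and (1) gives
$$12=31,\qquad 13=21,\qquad 23=32. \tag{2}$$
This is nondegenerate, with $\rho_1=(2\,3)$ and $\rho_2=\rho_3=\mathrm{id}$. With $1<2<3$ we rewrite $31\to12$, $21\to13$, $32\to23$. The only ambiguity is $321$, and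
$$(32)1\to 231\to 212\to 132\to 123,\qquad 3(21)\to 313\to 123 .$$
So we have a Gröbner basis, the normal words are the nondecreasing ones, and $\dim A_m=\binom{m+2}{m}$. The guess survives for $n\le 3$.

## What degree two leaves open

A sensible first approach is to describe the normal words of length $2$ from the $\binom n2$ relations, and to hope that they must be the words $xy$ with $x\le y$. Let us see how far that goes.

Fix an enumeration and identify $X$ with $\{1<\dots<n\}$. Let $x\ne y$. By Lemma 1 the two words in the orbit of $xy$ have different first letters, $x$ and $\lambda_x(y)$, so $xy$ is leading if and only if $\lambda_x(y)<x$. The word $xx$ is normal, and $\lambda_x(x)=x$. Hence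
$$xy \text{ is normal}\iff \lambda_x(y)\geq x . \tag{3}$$
Put $Y_x=\{y:\lambda_x(y)\ge x\}=\lambda_x^{-1}(\{x,\dots,n\})$. Since $\lambda_x$ is a bijection,
$$|Y_x|=n-x+1. \tag{4}$$
So the number of normal words starting with a given letter is the same as in the polynomial ring. It is forced that $Y_1=X$, that $Y_n=\{n\}$, and that $x\in Y_x$. Nothing forces $Y_x=\{x,\dots,n\}$. For $n=3$ both $Y_2=\{2,3\}$ and $Y_2=\{1,2\}$ fit, and the second case does occur: put the special letter of (2) in the middle, so that $\lambda_2=(1\,3)$ and the relations are
$$21=32,\qquad 23=12,\qquad 13=31. \tag{5}$$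
With $1<2<3$ the leading words are $32,23,31$, and the normal words are $11,22,33,12,21,13$. All $2^m$ words in the letters $1,2$ are now normal. If this were a Gröbner basis, growth would be exponential. It is not one: the word $323$ rewrites as
$$(32)3\to 213,\qquad 3(23)\to 312\to132\to 121,$$
and $213$, $121$ are two different normal words that are equal in $A$.

So the approach stops here: data from degree $2$ cannot exclude a bad set of normal words. What excludes it in (5) is a coincidence between words of length $3$. Notice the numbers. In the bad case, the number of words $xyz$ with $xy$ and $yz$ normal is $(3+2+1)+(2+3)+1=12$. In the good enumeration it is $10=\binom53$. So a bad choice of normal words gives too many words of length $3$. This can be turned into a proof if we know, independently of any order, that $\dim A_3$ cannot exceed $\binom{n+2}3$. The plan is therefore to bound degree $3$ from both sides: the order bounds the number of normal words from below, and the symmetry of $r$ bounds $\dim A_3$ from above, by the same number.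

## Statements

On $X^3$ put
$$a=r\times\mathrm{id}_X,\qquad b=\mathrm{id}_X\times r .$$

**Definition (braided).** $(X,r)$ is *braided* if $aba=bab$.

The flip is braided: $aba$ and $bab$ both send $xyz$ to $zyx$. A set satisfying (S) that is not braided will appear below.

**Theorem A (answer to the Question).** Assume (S) and let $A$ be PBW with respect to $x_1<\dots<x_n$. Then:

1. the leading words of the relations are exactly the words $x_jx_i$ with $j>i$;
2. $\{x_1^{\alpha_1}\cdots x_n^{\alpha_n}\}$ is a $\mathbf k$-basis of $A$, so $\dim A_m=\binom{n+m-1}{m}$ and $A$ has polynomial growth (of degree $n$);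
3. $\operatorname{gl.dim}A=n<\infty$;
4. $(X,r)$ is braided.

So the answer is yes to (i) and yes to (ii). Write $H_A(t)=\sum_m \dim A_m\,t^m$.

**Theorem B.** Assume (S).

1. $\dim A_3\le\binom{n+2}{3}$, with equality iff $(X,r)$ is braided.
2. $A$ is PBW with respect to an enumeration $x_1<\dots<x_n$ iff $(X,r)$ is braided and $\lambda_{x_i}$ preserves $\{x_1,\dots,x_{i-1}\}$ for every $i$. In that case the relations are $x_jx_i=x_{i'}x_{j'}$, one for each pair $j>i$, with $i'<j'$, $i'<j$, $i<j'$.
3. The following are equivalent: (a) $A$ is PBW for some enumeration; (b) $A$ is PBW and has polynomial growth; (c) $A$ is PBW and has finite global dimension; (d) $(X,r)$ is braided; (e) $\dim A_3=\binom{n+2}{3}$; (f) $H_A(t)=(1-t)^{-n}$.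

## At least $\binom{n+2}{3}$ normal words of length three

**Lemma 2.** Assume (S) and fix an enumeration. The number $N_3$ of words $xyz$ with $xy$ and $yz$ both normal satisfies $N_3\ge\binom{n+2}3$, with equality iff the normal words of length $2$ are exactly the $xy$ with $x\leq y$.

*Proof.* Choose $x$, then $y\in Y_x$, then $z\in Y_y$. By (4),
$$N_3=\sum_{x=1}^n\ \sum_{y\in Y_x}|Y_y|=\sum_{x=1}^n\ \sum_{y\in Y_x}(n-y+1).$$
For fixed $x$, the inner sum is a sum of $k=n-x+1$ distinct positive integers. Written in increasing order $m_1<\dots<m_k$, they satisfy $m_i\ge i$, so their sum is at least $1+2+\dots+k=\binom{k+1}2$, with equality iff $\{m_1,\dots,m_k\}=\{1,\dots,k\}$. Since the integers are the numbers $n-y+1$ with $y\in Y_x$, equality means $Y_x=\{n,n-1,\dots,x\}$. Summing over $x$ gives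
$$N_3\ \ge\ \sum_{k=1}^n\binom{k+1}2=\binom{n+2}3,$$
with equality iff $Y_x=\{x,\dots,n\}$ for every $x$, which is the stated condition. $\square$

The bound uses no property of $A$ beyond degree $2$. In (5) the set $Y_2=\{1,2\}$ contributes $3+2=5$ instead of the minimum $3$, which is the excess $12-10$.

## At most $\binom{n+2}{3}$ classes of words of length three

**Lemma 3.** Assume (S). Then $\dim A_3\leq\binom{n+2}3$, with equality iff $(X,r)$ is braided.

*Proof.*

**Step 1: dimension as a number of orbits.** We translate $\dim A_3$ into a count on $X^3$. The degree $3$ part of the ideal $(\mathbf R(r))$ is spanned by the elements $w-aw$ and $w-bw$ with $w\in X^3$. So $A_3$ is $\mathbf kX^3$ modulo these differences, and $\dim A_3$ is the number of orbits of the group $\langle a,b\rangle$ on $X^3$. Since $r^2=\mathrm{id}$, we have $a^2=b^2=1$. By Lemma 1,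
$$\mathrm{Fix}(a)=\{xxz\},\qquad \mathrm{Fix}(b)=\{xzz\}.$$
Each set has $n^2$ elements, and their intersection $\{xxx\}$ has $n$ elements.

**Step 2: the shape of an orbit.** We show that orbits are points, paths or cycles. Turn each orbit into a connected graph: join $w$ to $aw$ by an $a$-edge if $aw\neq w$, and $w$ to $bw$ by a $b$-edge if $bw\ne w$. If $aw\ne w$, the words $aw$ and $w$ have different first letters by Lemma 1, while $bw$ and $w$ have the same first letter; so $aw\ne bw$. Hence there are no double edges, and the degree of $w$ is $2$ minus the number of the sets $\mathrm{Fix}(a),\mathrm{Fix}(b)$ that contain $w$. A finite connected graph with all degrees at most $2$ is a path or a cycle, so each orbit is of one of three types.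

* Type 1: a single vertex. It has degree $0$, so it is some $xxx$. There are $n$ such orbits.
* Type 2: a path with at least two vertices. Its two endpoints have degree $1$, so each lies in exactly one of the two sets; its other vertices lie in neither. Exactly $2(n^2-n)$ words lie in exactly one of the sets, so there are $n^2-n$ such orbits.
* Type 3: a cycle. Each vertex has one $a$-edge and one $b$-edge, so the labels alternate and the length is even. As there are no double edges, the length is at least $4$. Let $c$ be the number of these orbits.

Therefore
$$\dim A_3=n+(n^2-n)+c=n^2+c. \tag{6}$$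
The unknown is $c$, and we bound it by showing that orbits are large.

**Step 3: type 2 orbits have at least three elements.** Suppose that one has two elements. If its edge is an $a$-edge, both vertices lie in $\mathrm{Fix}(b)$. One of them is $w=xzz$ with $x\ne z$, and the other is $aw=x'z'z$ with $(x',z')=r(x,z)$. By Lemma 1, $z'\ne z$, so $aw\notin\mathrm{Fix}(b)$, a contradiction. If the edge is a $b$-edge, both vertices lie in $\mathrm{Fix}(a)$. One of them is $w=xxz$ with $x\neq z$, and the other is $bw=xx'z'$ with $(x',z')=r(x,z)$. By Lemma 1, $x'\neq x$, so $bw\notin\mathrm{Fix}(a)$, a contradiction.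

**Step 4: type 3 orbits have at least six elements.** The length is even and at least $4$, so we must exclude $4$. Suppose the cycle has length $4$, and follow it around:
$$w=xyz,\quad aw=x_1y_1z,\quad baw=x_1y_2z_2,\quad abaw=x_2y_3z_2,\quad b(abaw)=w .$$
Since $b$ keeps first letters, the last equation gives $x_2=x$. From $r(x,y)=(x_1,y_1)$ and $r^2=\mathrm{id}$ we get $r(x_1,y_1)=(x,y)$. From the passage $baw\mapsto abaw$ we get $r(x_1,y_2)=(x,y_3)$. So
$$\lambda_{x_1}(y_1)=x=\lambda_{x_1}(y_2),$$
and $y_1=y_2$ because $\lambda_{x_1}$ is injective. On the other hand, $b$ moves $aw=x_1y_1z$, so $y_1\neq z$, and Lemma 1 gives $y_2=\lambda_{y_1}(z)\ne y_1$, a contradiction.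

**Step 5: the count.** Now we count the elements of $X^3$ by orbits. By Steps 2, 3 and 4,
$$n^3\ \ge\ n+3(n^2-n)+6c, \tag{7}$$
that is, $6c\le n^3-3n^2+2n=n(n-1)(n-2)$, so $c\leq\binom n3$. With (6),
$$\dim A_3\le n^2+\binom n3=\frac{6n^2+n^3-3n^2+2n}{6}=\frac{n(n+1)(n+2)}6=\binom{n+2}3 .$$
Equality holds iff (7) is an equality, that is, iff all type 2 orbits have size $3$ and all type 3 orbits have size $6$.

**Step 6: equality implies braided.** We check $aba=bab$ on each orbit. On a point this is clear. On a path $u,v,w$ of size $3$, the middle vertex has one $a$-edge and one $b$-edge, say $a$ exchanges $u,v$ and $b$ exchanges $v,w$. Then $a$ fixes $w$ and $b$ fixes $u$, and both $aba$ and $bab$ exchange $u$ and $w$ and fix $v$; the other labeling is symmetric. On a $6$-cycle with alternating labels, $ab$ moves every vertex two places along the cycle (in one direction for half of the vertices and in the other for the rest), so it consists of two $3$-cycles and $(ab)^3=1$. Since $a^2=b^2=1$, this says $aba=(bab)^{-1}=bab$.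

**Step 7: braided implies equality.** Suppose $aba=bab$. Together with $a^2=b^2=1$ this gives an action of $S_3$ on $X^3$ in which two transpositions $s,t$ generating $S_3$ act as $a,b$. Each orbit has size dividing $6$. A type 2 orbit has size at least $3$, so its size is $3$ or $6$. In an orbit of size $6$ all stabilizers are trivial, but an endpoint of the path is fixed by $a$ or $b$, hence by $s$ or $t$. So the size is $3$. A type 3 orbit has size at least $6$, hence exactly $6$. By Step 5, equality holds. $\square$

This is Theorem B(1). For the flip, equality holds and $A=\mathbf k[x_1,\dots,x_n]$, so the bound is attained.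

**Example (four letters, strict inequality).** Let $X=\{1,2,3,4\}$ with relations
$$12=21,\quad 14=32,\quad 13=42,\quad 23=31,\quad 24=41,\quad 34=43,$$
and let $r$ exchange the two sides of each relation and fix the diagonal. All $12$ off-diagonal words occur once. Reading off, $\lambda_1=(3\,4)$, $\lambda_2=\mathrm{id}$, $\lambda_3=\lambda_4=(1\,2)$ and $\rho_1=\mathrm{id}$, $\rho_2=(3\,4)$, $\rho_3=\rho_4=(1\,2)$. So (S) holds. The orbits on $X^3$, apart from the four points $xxx$, are as follows.

* Eight paths of size $3$: $112,121,211$; $113,142,322$; $114,132,422$; $221,212,122$; $223,231,311$; $224,241,411$; $334,343,433$; $443,434,344$.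
* Four paths of size $6$: $331,323,143,134,424,441$; $332,314,234,243,413,442$; $133,423,431,341,324,144$; $233,313,342,432,414,244$.
* Two cycles of size $6$: $123,131,421,412,242,213$; $124,141,321,312,232,214$.

The sizes add up: $4+24+24+12=64$. So $\dim A_3=4+12+2=18<20=\binom63$. It is indeed not braided: $aba(331)=143$, but $bab(331)=134$. By Lemma 2, every enumeration has $N_3\ge 20>\dim A_3$, so $A$ is not PBW for any enumeration. Assumption (S) alone does not give the conclusions of Theorem A; the PBW hypothesis matters.

## The two bounds meet: proof of Theorem A

**Step 1: equality in both lemmas.** This is the only place where the Gröbner property is used to link the two counts. Since $\mathbf R(r)$ is a Gröbner basis, the normal words of length $3$ form a basis of $A_3$. A word $xyz$ is normal iff $xy$ and $yz$ are normal, so $\dim A_3=N_3$. By Lemmas 2 and 3,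
$$\binom{n+2}3\ \le\ N_3=\dim A_3\ \le\ \binom{n+2}3 ,$$
so both lemmas hold with equality. Lemma 2 says that the normal words of length $2$ are the $x_ix_j$ with $i\le j$, so the leading words are exactly the $x_jx_i$ with $j>i$; this is (1). Lemma 3 says that $(X,r)$ is braided; this is (4).

**Step 2: basis and growth.** We pass from degree $3$ to all degrees. By (1), a word of any length is normal iff its letters are nondecreasing, that is, iff it has the form $x_1^{\alpha_1}\cdots x_n^{\alpha_n}$. By the Gröbner property these words form a basis of $A$. There are $\binom{n+m-1}{m}$ of them in degree $m$, and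
$$\sum_{m\le N}\dim A_m=\sum_{m=0}^N\binom{n+m-1}{n-1}=\binom{n+N}{n},$$
which is a polynomial in $N$ of degree $n$. This is (2).

**Step 3: global dimension.** We compute $\operatorname{Tor}$ from the Hilbert series, using three recalled facts. For a quadratic algebra $A=T(V)/(R)$ with $\dim V<\infty$ and $R\subseteq V\otimes V$, the quadratic dual is $A^!=T(V^*)/(R^\perp)$. For $A=\mathbf k[x_1,\dots,x_n]$, the space $R^\perp$ is spanned by the $\xi_i\xi_i$ and the $\xi_i\xi_j+\xi_j\xi_i$, where $\xi_1,\dots,\xi_n$ is the dual basis; so $A^!$ is the exterior algebra, with Hilbert series $(1+t)^n$.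

* A PBW quadratic algebra is Koszul (Priddy, *Koszul resolutions*, Trans. AMS 152 (1970)).
* If $A$ is Koszul, then $\operatorname{Tor}^A_m(\mathbf k,\mathbf k)\cong(A^!_m)^*$ and $H_{A^!}(t)H_A(-t)=1$.
* For a connected graded algebra, the global dimension equals the projective dimension of $\mathbf k$ (R. Berger, *Dimension de Hochschild des algèbres graduées*, C. R. Acad. Sci. Paris 341 (2005)), which is $\max\{m:\operatorname{Tor}^A_m(\mathbf k,\mathbf k)\neq0\}$.

By (2), $H_A(t)=\sum_m\binom{n+m-1}{m}t^m=(1-t)^{-n}$. So $H_A(-t)=(1+t)^{-n}$, $H_{A^!}(t)=(1+t)^n$, and $\dim\operatorname{Tor}^A_m(\mathbf k,\mathbf k)=\binom nm$. This is nonzero for $m=n$ and zero for $m>n$, so $\operatorname{gl.dim}A=n$, which is (3). $\blacksquare$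

In the Question, $r^2=\mathrm{id}$ by the given fact, so (S) holds and Theorem A applies: (i) yes, (ii) yes.

## Which enumerations are Gröbner: proof of Theorem B(2)

We again write $X=\{1<\dots<n\}$. Since $Y_x=\lambda_x^{-1}(\{x,\dots,n\})$ and $X$ is finite,
$$Y_x=\{x,\dots,n\}\iff \lambda_x \text{ preserves } \{1,\dots,x-1\}. \tag{8}$$
The left side for all $x$ says that the leading words are exactly the $xy$ with $x>y$.

**Step 1: necessity.** If $A$ is PBW for the enumeration, then $(X,r)$ is braided by Theorem A(4). By Theorem A(1) and (8), each $\lambda_x$ preserves $\{1,\dots,x-1\}$.

**Step 2: sufficiency.** We resolve all ambiguities by counting, without computing any. Suppose that $(X,r)$ is braided and each $\lambda_x$ preserves $\{1,\dots,x-1\}$. By (8) and Lemma 2, $N_3=\binom{n+2}3$. By Lemma 3, $\dim A_3=\binom{n+2}3$, and this is the number of classes into which $X^3$ falls in $S$. Each class contains a normal word: its smallest word in the degree-lexicographic order cannot contain a leading word, since replacing that by the smaller word of its relation would give a smaller word in the same class. There are as many classes as normal words, so each class contains exactly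 one.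

By Lemma 1, distinct nontrivial orbits of $X^2$ have distinct leading words, all of length $2$. So every ambiguity is a word $xyz$ with $xy$ and $yz$ leading. Rewriting sends words to smaller words of the same class, so it stops, and it stops at a normal word. Both ways of rewriting $xyz$ end at a normal word in the class of $xyz$, hence at the same one. All ambiguities are resolvable, and by Bergman's Diamond Lemma $\mathbf R(r)$ is a Gröbner basis.

**Step 3: the inequalities $i'<j'$ and $i'<j$.** Now assume that the equivalent conditions hold. Each nontrivial orbit consists of one leading and one normal word. So for each $j>i$ there is one relation $x_jx_i=x_{i'}x_{j'}$ whose right side is normal and not diagonal, whence $i'<j'$. The left side is the larger word and the first letters differ, whence $i'<j$.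

**Step 4: the inequality $i<j'$.** Since $x_{j'}=\rho_{x_i}(x_j)$, it suffices to show that $\rho_y$ preserves $\{x:x>y\}$ for every $y$. We use descending induction on $y$; for $y=n$ the set is empty. Assume the claim for all letters larger than $y$. Let $y'>y$ and $x=\rho_y^{-1}(y')$. As $\rho_y(y)=y\neq y'$, we have $x\neq y$. Write $r(x,y)=(z,y')$. Lemma 1 gives $z\ne y'$. Since $r^2=\mathrm{id}$, $r(z,y')=(x,y)$, so $\rho_{y'}(z)=y<y'$. By the induction hypothesis the bijection $\rho_{y'}$ preserves $\{>y'\}$, and it fixes $y'$, so it maps only letters below $y'$ to letters below $y'$. Hence $z<y'$. So $zy'$ is a normal word, the other word $xy$ of its orbit is leading, and $x>y$. We have shown $\rho_y^{-1}(\{>y\})\subseteq\{>y\}$. By finiteness this is an equality, which is the claim for $y$. $\blacksquare$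

In (5), $\lambda_2=(1\,3)$ does not preserve $\{1\}$, which is why that enumeration fails; in (2) the condition holds.

## Building an enumeration from decompositions: proof of Theorem B(3)

**Step 1: the short implications.** By Theorem A, (a) implies (b), (c), (d) and (f). Clearly (b) and (c) each imply (a). Comparing coefficients of $t^3$ shows that (f) implies (e). Lemma 3 is the equivalence of (d) and (e). It remains to prove (d)$\Rightarrow$(a).

**Step 2: the decomposition.** By part (2) we need, for a braided $(X,r)$ satisfying (S), an enumeration such that
$$\text{every }\lambda_x\text{ preserves }\{y:y<x\}. \tag{9}$$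
We use Rump's theorem (W. Rump, *A decomposition theorem for square-free unitary solutions of the quantum Yang–Baxter equation*, Adv. Math. 193 (2005) 40–55): a finite nondegenerate involutive square-free braided set with $n\ge2$ is decomposable, that is, $X=Y\sqcup Z$ with $Y,Z\ne\emptyset$, $r(Y\times Y)\subseteq Y\times Y$ and $r(Z\times Z)\subseteq Z\times Z$. For instance, in (2) one may take $Y=\{1\}$ and $Z=\{2,3\}$.

**Step 3: the pieces inherit the hypotheses.** This makes induction possible. For $y\in Y$ the injective map $\lambda_y$ sends $Y$ into $Y$, so by finiteness $\lambda_y(Y)=Y$, and then $\lambda_y(Z)=Z$. In the same way $\lambda_z$ preserves $Z$ and $Y$ for $z\in Z$, and all maps $\rho$ preserve $Y$ and $Z$. Hence the restrictions of $r$ to $Y^2$ and $Z^2$ are bijective (injective on a finite set) and nondegenerate. They are clearly involutive, square-free and braided.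

**Step 4: induction on $n$.** For $n=1$ condition (9) is trivial. For $n\ge2$, enumerate $Y$ and $Z$ so that (9) holds in each, and place $Y$ before $Z$. If $x\in Y$, then $\{y:y<x\}\subseteq Y$ is preserved by $\lambda_x$, by induction. If $x\in Z$, then
$$\{y:y<x\}=Y\sqcup\{y\in Z:y<x\};$$
here $\lambda_x$ preserves the first part by Step 3 and the second by induction. So (9) holds for $X$, and $A$ is PBW for this enumeration by part (2). $\blacksquare$

**Remark.** In the proof that $(X,r)$ is braided, the PBW hypothesis enters only through degree $3$, via $\dim A_3=N_3$. By Lemma 3, under (S) the inequality $\dim A_3\ge\binom{n+2}3$ alone forces $(X,r)$ to be braided, and then $A$ is PBW for a suitable enumeration by part (3).
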